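\title{Embedded spheres of distortion less than $\sqrt{2}$}

\begin{abstract}
The distortion of a subset of Euclidean space is the supremum, over pairs of its points, of the ratio between intrinsic and Euclidean distance. The boundary of the regular $(n+1)$-simplex has distortion $\sqrt{2+2/n}$, which decreases to $\sqrt2$, and one may ask whether an embedded sphere can have distortion $\sqrt2$ or less. We show that it can. For $n\ge 80$, erecting a low pyramid on each facet of the regular $(n+1)$-simplex gives a convex polytope whose boundary has squared distortion at most $1.999$, and every larger value, in particular $\sqrt2$, is the distortion of an embedded $n$-sphere. In the other direction, every embedded sphere, in any dimension and codimension, has distortion greater than $\pi/(2\sqrt2)$.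
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $A\subset\mathbb{R}^m$ be path-connected. The \emph{length} of a path $\gamma:[0,1]\to A$ is the supremum of the sums $\sum_i|\gamma(\tau_i)-\gamma(\tau_{i-1})|$ over all partitions of $[0,1]$; it may be infinite. The \emph{intrinsic distance} $d_A(p,q)$ of $p,q\in A$ is the infimum of the lengths of paths in $A$ from $p$ to $q$, and the \emph{distortion} of $A$ is
\[
\delta(A)=\sup_{p,q\in A,\ p\ne q}\frac{d_A(p,q)}{|p-q|}\in[1,\infty].
\]
We call $|p-q|$ the \emph{chord} and $d_A(p,q)/|p-q|$ the \emph{ratio} of the pair. The distortion measures the worst detour that is forced on a traveler who must stay in $A$. It equals $1$ for convex sets, it is invariant under similarities, and it does not change under the inclusion $\mathbb{R}^m\subset\mathbb{R}^{m'}$.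

An \emph{embedded $n$-sphere} in $\mathbb{R}^{n+k}$, where $n,k\ge1$, is the image of a topological embedding $S^n\hookrightarrow\mathbb{R}^{n+k}$. A sphere surrounds a hole, so some detour is unavoidable. How small can it be made? On the round sphere, two points seen from the center under the angle $\theta$ have ratio $\theta/(2\sin(\theta/2))$, which increases with $\theta$ and equals $\pi/2$ for antipodal points. Three known facts show how the round sphere compares with other shapes.
\begin{itemize}
\item[(a)] Every circle embedded in $\mathbb{R}^m$ has distortion at least $\pi/2$, with equality only for round circles.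
\item[(b)] The boundary of a cone over a disc whose height is sufficiently large relative to the radius of the disc is an embedded $2$-sphere in $\mathbb{R}^3$ of distortion less than $\pi/2$. For instance, the closed cone with slant length $1$ and base radius $r_0\approx0.169$ has distortion $1.552\ldots$.
\item[(c)] The boundary of a regular $(n+1)$-dimensional simplex has distortion $\sqrt{2+2/n}$, which is less than $\pi/2$ for $n\ge5$.
\end{itemize}
The values in (c) decrease to $\sqrt2$ without reaching it, and $\sqrt2$ is the distortion of a right-angled corner (Section~\ref{sec:model}). One might therefore guess that $\sqrt2$ is a barrier for all spheres. The question, posed in \cite{BSZ}, is this: \emph{can the distortion of an $n$-sphere embedded in $\mathbb{R}^{n+k}$ be $\sqrt2$, or even smaller?} The answer is yes in both cases.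

\begin{theorem}\label{thm:upper}
Let $n\ge80$ and $k\ge1$, and let $\Delta\subset\mathbb{R}^{n+1}$ be a regular $(n+1)$-simplex with inradius $\rho$. On each facet of $\Delta$ erect, outward, the pyramid whose apex lies over the barycenter of the facet at height $\frac{1}{10}\cdot\frac{n+2}{n+1}\,\rho$. The union of $\Delta$ and these pyramids is a convex polytope, and its boundary $\Sigma_n\subset\mathbb{R}^{n+1}\subset\mathbb{R}^{n+k}$ is an embedded $n$-sphere with
\[
\delta(\Sigma_n)^2\le1.999<2 .
\]
Moreover, $\limsup_{n\to\infty}\delta(\Sigma_n)\le1.405$.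
\end{theorem}

\begin{theorem}\label{thm:values}
For $n\ge80$ and $k\ge1$, every real number in $[\delta(\Sigma_n),\infty)$, in particular $\sqrt2$, is the distortion of an embedded $n$-sphere in $\mathbb{R}^{n+k}$.
\end{theorem}

The lower bound is obtained by Gromov's method.

\begin{theorem}\label{thm:lower}
Let $n,k\ge 1$, $m=n+k$ and $\theta_m=\arccos(-1/m)$. Every embedded $n$-sphere $A\subset\mathbb{R}^m$ satisfies
\[
\delta(A)\ \ge\ \frac{\theta_m}{2\sin(\theta_m/2)}\ >\ \frac{\pi}{2\sqrt2}=1.1107\ldots .
\]
\end{theorem}

Hence the infimum of the distortion over all embedded spheres, in all dimensions and codimensions, lies in $[\pi/(2\sqrt2),\,1.405]$. We do not determine this infimum, nor the smallest $n$ for which $\sqrt2$ can be beaten; by (a), it cannot be beaten for $n=1$. The proofs do not depend on (a) and (b), and (c) comes out along the way (Corollary~\ref{cor:simplex}).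

Two elementary facts are used throughout. First, an $L$-Lipschitz map multiplies lengths of paths by at most $L$. Second, let $K\subset\mathbb{R}^m$ be nonempty, closed and convex. Every $y\in\mathbb{R}^m$ has a unique nearest point $P_Ky$ in $K$, the map $P_K$ is $1$-Lipschitz, and for $z\in K$
\begin{equation}\label{eq:proj}
z=P_Ky\iff \langle x-z,\,y-z\rangle\le0\ \text{ for all }x\in K .
\end{equation}

\section{Corners, and a model in three dimensions}\label{sec:model}

Consider two rays in the plane that start at the origin and enclose an angle $\varphi\in(0,\pi]$. Points at distances $a$ and $b$ from the origin on different rays have intrinsic distance $a+b$, and their squared chord is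
\[
(a+b)^2-2ab(1+\cos\varphi)\ \ge\ (a+b)^2\Bigl(1-\frac{1+\cos\varphi}{2}\Bigr)=(a+b)^2\sin^2(\varphi/2),
\]
with equality for $a=b$. So the corner has distortion $1/\sin(\varphi/2)$, and this is $\sqrt2$ for a right angle. Two facets of the regular $(n+1)$-simplex meet at the angle $\varphi_n$ with $\cos\varphi_n=1/(n+1)$ (Section~\ref{sec:construction}), and $1/\sin^2(\varphi_n/2)=2/(1-\cos\varphi_n)=2+2/n$. This explains (c): any two facets of a simplex are adjacent, so there are no ``antipodal'' pairs as on the round sphere, and all of the distortion comes from corners that are slightly sharper than a right angle.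

To go below $\sqrt2$ we want to open these corners while keeping the shape close to the simplex. A pyramid of small slope $\kappa$ on each facet does this. It pushes points on adjacent facets apart, which lengthens chords \emph{to first order} in $\kappa$, whereas paths, lifted to a graph of slope $\kappa$, become longer only by the factor $\sqrt{1+\kappa^2}$, that is, \emph{to second order}. The difficulty is that the height of the pyramid over a point is proportional to the distance from the boundary of the facet. A pair across the corner between two facets that lies close to a third facet is hardly moved. But such a pair has another advantage: it can be joined by a shortcut through the third facet.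

Both effects are visible with three facets at right angles. Let $G_i=\{x\in\mathbb{R}^3: x\ge0,\ x_i=0\}$ be the faces of the positive octant, let $0<\kappa\le 1$, and lift the faces by $f(x)=x-\kappa\,(\min_{j\ne i}x_j)\,e_i$ for $x\in G_i$. On each face $\min_{j\neq i}x_j$ is $1$-Lipschitz and $e_i$ is normal, so $f$ is $\sqrt{1+\kappa^2}$-Lipschitz there. Take the symmetric pairs
\[
z=(0,1,c)\in G_1,\qquad w=(1,0,c)\in G_2,\qquad c\ge0,
\]
shown in Figure~\ref{fig:octant}. With $\mu=\min(1,c)$ we have $f(z)-f(w)=(1+\kappa\mu)(e_2-e_1)$, so the chord grows from $\sqrt2$ to $\sqrt2\,(1+\kappa\mu)$. The path through $(0,0,c)$ has length $2$, and the path through $(0,1,0)$ and $(1,0,0)$ has length $\sqrt2+2c$. Hence the ratio of the pair $f(z),f(w)$ is at most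
\[
\sqrt{1+\kappa^2}\ \frac{\min(2,\ \sqrt2+2c)}{\sqrt2\,\bigl(1+\kappa\min(1,c)\bigr)} .
\]
The two path lengths agree at $c_0=1-1/\sqrt2>0.29$. For $c\ge c_0$ the numerator is $2$ and the denominator is at least $\sqrt2(1+\kappa c_0)$. For $c\le c_0$ the function $(\sqrt2+2c)/(1+\kappa c)$ is increasing, because its derivative has the sign of $2-\sqrt2\,\kappa$. So $c=c_0$ is the worst case, and the squared ratio is at most $2(1+\kappa^2)/(1+c_0\kappa)^2$ for all $c$. This is less than $2$ when $\kappa\le2c_0$; for $\kappa=\frac1{10}$ it is less than $2.02/1.029^2<1.91$.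

\begin{figure}[ht]
\centering
\begin{tikzpicture}[x={(-1.9cm,-1.2cm)},y={(2.8cm,-0.5cm)},z={(0cm,3cm)}]
\draw[->,gray] (0,0,0)--(1.35,0,0) node[below left,black]{$x_1$};
\draw[->,gray] (0,0,0)--(0,1.3,0) node[right,black]{$x_2$};
\draw[->,gray] (0,0,0)--(0,0,0.7) node[above,black]{$x_3$};
\draw[very thick] (0,1,0.3)--(0,0,0.3)--(1,0,0.3);
\draw[very thick,dotted] (0,1,0.3)--(0,1,0)--(1,0,0)--(1,0,0.3);
\draw[dashed] (0,1,0.3)--(1,0,0.3);
\fill (0,1,0.3) circle (2pt) node[above right]{$z$};
\fill (1,0,0.3) circle (2pt) node[above left]{$w$};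
\end{tikzpicture}
\caption{The points $z=(0,1,c)$ and $w=(1,0,c)$ on the faces $x_1=0$ and $x_2=0$ of the positive octant. The chord (dashed) has length $\sqrt2$. The path across the common edge of the two faces (solid) has length $2$. The path through the third face $x_3=0$ (dotted) has length $\sqrt2+2c$ and is the shorter one when $c<1-1/\sqrt2$.}
\label{fig:octant}
\end{figure}

The proof of Theorem~\ref{thm:upper} uses the same three quantities: one chord and two paths. Two things are added. The facets of the simplex are orthogonal only up to errors of order $1/n$, which must be smaller than the gain; this is why $n$ is large. And all pairs must be treated; those far from symmetric have ratio well below $\sqrt2$ already on the simplex.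

\section{The simplex with pyramids}\label{sec:construction}

Fix $n\ge1$. We realize the regular simplex in the hyperplane $H=\{x\in\mathbb{R}^{n+2}:\sum_l x_l=1\}$, which is isometric to $\mathbb{R}^{n+1}$, as $\Delta=\{x\in H:x\ge0\}$. Its facets are $F_i=\{x\in\Delta:x_i=0\}$, its boundary in $H$ is $\partial\Delta=\bigcup_iF_i$, and the sets $F_i\cap F_j$ with $i\ne j$ are its \emph{ridges}. Put
\[
\nu_i=-e_i+\frac1{n+1}\sum_{j\ne i}e_j,\qquad \alpha=|\nu_i|^2=\frac{n+2}{n+1}.
\]
The vectors parallel to $H$ are those with coordinate sum $0$; the $\nu_i$ are among them. For such a vector $v$ we have $\sum_{j\ne i}v_j=-v_i$, and so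
\begin{equation}\label{eq:normal}
\langle v,\nu_i\rangle=-\alpha v_i\qquad\text{if }\textstyle\sum_lv_l=0 .
\end{equation}
Thus $\nu_i$ is an outer normal of $F_i$. For $i\neq j$, \eqref{eq:normal} gives $\langle\nu_j,\nu_i\rangle=-\alpha/(n+1)$, so the angle between two outer normals has cosine $-1/(n+1)$, and the angle $\varphi_n$ between two facets has cosine $1/(n+1)$. The barycenters $o$ of $\Delta$ and $o_i$ of $F_i$ satisfy $o_i-o=\nu_i/(n+2)$, so the inradius is $\rho=\sqrt\alpha/(n+2)$.

A vector parallel to a facet cannot be concentrated in one coordinate: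
\begin{equation}\label{eq:coord}
v_j^2\le\frac{n}{n+1}|v|^2\qquad\text{if }\textstyle\sum_lv_l=0,\ v_i=0,\ j\ne i .
\end{equation}
Indeed, $v_j^2=\bigl(\sum_{l\ne i,j}v_l\bigr)^2\le n(|v|^2-v_j^2)$ by the Cauchy--Schwarz inequality.

For $z\in F_i$ let $m_i(z)=\min_{j\ne i}z_j$. This function is concave and nonnegative, and it vanishes exactly on the ridges contained in $F_i$. Hence $\omega(z)=m_i(z)\nu_i$ for $z\in F_i$ is a well-defined continuous map on $\partial\Delta$. For $0\le\kappa\le\frac1{10}$ define
\[
f_\kappa:\partial\Delta\to H,\qquad f_\kappa(z)=z+\kappa\,\omega(z),\qquad A_\kappa=f_\kappa(\partial\Delta).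
\]
We first identify $A_\kappa$ with the surface in Theorem~\ref{thm:upper}. Let $p_i=f_\kappa(o_i)=o_i+\frac{\kappa}{n+1}\nu_i$ and let $Y_i$ be the convex hull of $F_i$ and $p_i$. The height of the pyramid $Y_i$ is $\kappa\sqrt\alpha/(n+1)=\kappa\,\frac{n+2}{n+1}\,\rho$, which for $\kappa=\frac1{10}$ is the height in the theorem.

\begin{lemma}\label{lem:convex}
Let $0<\kappa\le\frac1{10}$ and define $\beta>0$ by $\frac1\beta=\frac1\kappa+\frac1{n+1}$. Then
\[
\Delta\cup\bigcup_iY_i=B:=\{x\in H:\ x_i+\beta x_j\ge0\text{ for all }i\ne j\}.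
\]
This set is a convex polytope, and $\partial B=A_\kappa$. In particular $\Sigma_n=A_{1/10}$ up to similarity.
\end{lemma}

\begin{proof}
Let $Y_i'=\{z+h\nu_i: z\in F_i,\ 0\le h\le\kappa m_i(z)\}$. It is convex because $m_i$ is concave, and it contains $F_i$ and $p_i$, so $Y_i\subset Y_i'$. Conversely, every $z\in F_i$ has the form $(1-\sigma)y+\sigma o_i$ with $\sigma\in[0,1]$, $y\in F_i$ and $m_i(y)=0$. Then $m_i(z)=\sigma/(n+1)$, so $z+\kappa m_i(z)\nu_i=(1-\sigma)y+\sigma p_i\in Y_i$, and $Y_i'\subset Y_i$ by convexity of $Y_i$. Thus $Y_i=Y_i'$.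

Fix $i$ and write $x\in H$ as $x=z+h\nu_i$ with $h=-x_i$. Then $z\in H$, $z_i=0$ and $x_j=z_j+\frac{h}{n+1}$ for $j\ne i$. The number $\beta$ is chosen so that
\begin{equation}\label{eq:beta}
x_i+\beta x_j=\beta\Bigl(z_j-h\Bigl(\frac1\beta-\frac1{n+1}\Bigr)\Bigr)=\beta\Bigl(z_j-\frac h\kappa\Bigr)\qquad(j\ne i).
\end{equation}
We have $\Delta\subset B$. Let $x\in Y_i\setminus\Delta$, so that $h>0$ and $z_j\ge h/\kappa$ for $j\neq i$. Then $x_i+\beta x_j\ge0$ by \eqref{eq:beta}. The other inequalities hold strictly: $x_j\ge h/\kappa>0$ gives $x_j+\beta x_l>0$ for $j,l\ne i$, and $x_j+\beta x_i\ge h(\frac1\kappa-\beta)>0$ because $\beta\kappa<\kappa^2<1$. So $Y_i\subset B$. Conversely, if $x\in B\setminus\Delta$, then $x_i<0$ for some $i$, and \eqref{eq:beta} gives $z_j\ge h/\kappa>0$ for all $j\ne i$; hence $z\in F_i$ and $x\in Y_i$. This proves the first claim, and $B$ is a compact intersection of finitely many half-spaces.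

No function $x_i+\beta x_j$ is constant on $H$ (compare $e_i$ with $e_l$, $l\ne i,j$), so $\partial B$ consists of the points of $B$ at which one of them vanishes. If $x=f_\kappa(z)$ with $z\in F_i$, then $x\in Y_i$ and \eqref{eq:beta} vanishes for an index $j$ with $z_j=m_i(z)$, so $x\in\partial B$. Conversely, let $x\in\partial B$. If $x\in\Delta$, then $x_i+\beta x_j=0$ forces $x_i=x_j=0$, so $x$ lies on a ridge and $x=f_\kappa(x)$. If $x\in Y_i\setminus\Delta$, the function that vanishes is one of those in \eqref{eq:beta}, say $z_j=h/\kappa$. Then $h\le\kappa m_i(z)\le\kappa z_j=h$, so $x=f_\kappa(z)$.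
\end{proof}

To compare $A_\kappa$ with $\partial\Delta$ we need to know that $f_\kappa$ never shortens a chord and lengthens paths only to second order.

\begin{lemma}\label{lem:metric}
Let $0\le\kappa\le\frac1{10}$ and $f=f_\kappa$.
\begin{itemize}
\item[(i)] $|f(z)-f(w)|\ge|z-w|$ for all $z,w\in\partial\Delta$. Hence $A_\kappa$ is an embedded $n$-sphere.
\item[(ii)] On each facet, $\omega$ is $1$-Lipschitz and $f$ is $\sqrt{1+\kappa^2}$-Lipschitz.
\end{itemize}
\end{lemma}

\begin{proof}
(i) For $z\in F_i$ and $x\in\Delta$, \eqref{eq:normal} gives $\langle x-z,f(z)-z\rangle=-\kappa m_i(z)\,\alpha x_i\le0$. By \eqref{eq:proj}, $z=P_\Delta f(z)$, and $P_\Delta$ is $1$-Lipschitz. So $f$ is a continuous injection of the $n$-sphere $\partial\Delta$, and an embedding by compactness.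

(ii) Let $z,z'\in F_i$ and $v=z-z'$. By \eqref{eq:coord}, $|m_i(z)-m_i(z')|^2\le\max_jv_j^2\le\frac n{n+1}|v|^2$, so $|\omega(z)-\omega(z')|^2\le\frac{n(n+2)}{(n+1)^2}|v|^2\le|v|^2$. Since $\nu_i\perp v$, we get $|f(z)-f(z')|^2=|v|^2+\kappa^2|\omega(z)-\omega(z')|^2\le(1+\kappa^2)|v|^2$.
\end{proof}

A \emph{facet path} is a broken line in $\partial\Delta$ each of whose segments lies in one facet. By Lemma~\ref{lem:metric}(ii), a facet path of length $L$ from $z$ to $w$ gives
\begin{equation}\label{eq:lift}
d_{A_\kappa}\bigl(f_\kappa(z),f_\kappa(w)\bigr)\le\sqrt{1+\kappa^2}\,L .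
\end{equation}

\section{Two paths and a chord}\label{sec:estimates}

In this section $z\in F_1$ and $w\in F_2$. We write
\[
a=z_2,\quad b=w_1,\quad t^2=\sum_{j\ge3}(z_j-w_j)^2,\quad E=|z-w|,\quad \mu=m_1(z),\quad\mu'=m_2(w),
\]
with $t\geq 0$, so that $E^2=a^2+b^2+t^2$. The numbers $a$ and $b$ measure how far the points are from the ridge $F_1\cap F_2$, and $t$ measures the displacement along it. The pairs in the octant model have $a=b$ and $t=0$.

The first path crosses the ridge. Unfold the two facets about the ridge into one $n$-dimensional plane; the straight segment from $z$ to $w$ then meets the ridge between the feet of the perpendiculars from $z$ and $w$ and divides their distance in the ratio $a:b$. In a simplex these feet lie in the ridge itself, so the path stays in $\partial\Delta$.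

\begin{lemma}\label{lem:ridge}
There is a facet path from $z$ to $w$ whose length $L_1$ satisfies
\[
L_1^2\le E^2+\Bigl(1+\frac2n\Bigr)2ab\le\Bigl(2+\frac2n\Bigr)E^2.
\]
\end{lemma}

\begin{proof}
The second inequality holds because $2ab\le a^2+b^2\le E^2$. If $a+b=0$, both points lie in $F_1\cap F_2$ and we take the segment. Otherwise let
\[
z^\perp=\bigl(0,0,(z_j+\tfrac an)_{j\ge3}\bigr),\qquad w^\perp=\bigl(0,0,(w_j+\tfrac bn)_{j\ge3}\bigr),\qquad \zeta=\frac{b\,z^\perp+a\,w^\perp}{a+b}.
\]
These three points have nonnegative coordinates with sum $1$, so they lie in $F_1\cap F_2$. The vector $z-z^\perp=(0,a,-\frac an,\dots,-\frac an)$ has squared norm $a^2(1+\frac1n)$ and is orthogonal to all vectors parallel to the ridge, since these have $v_1=v_2=0$ and $\sum_{j\geq3}v_j=0$. The same holds for $w-w^\perp$ with $b$ in place of $a$. Put $T=|z^\perp-w^\perp|$ and $S^2=(1+\frac1n)(a+b)^2+T^2$. From $|z^\perp-\zeta|=\frac a{a+b}T$ and Pythagoras, $|z-\zeta|=\frac a{a+b}S$; in the same way $|\zeta-w|=\frac b{a+b}S$. So the facet path $z,\zeta,w$ has length $S$. Since $\sum_{j\ge3}(z_j-w_j)=(1-a)-(1-b)=b-a$,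
\[
T^2=\sum_{j\ge3}\Bigl(z_j-w_j+\frac{a-b}n\Bigr)^2=t^2-\frac{2(a-b)^2}n+\frac{(a-b)^2}n=t^2-\frac{(a-b)^2}n .
\]
Therefore $S^2=(a+b)^2+t^2+\frac{4ab}n=E^2+2ab+\frac{4ab}n$.
\end{proof}

\begin{corollary}\label{cor:simplex}
$\delta(\partial\Delta)=\sqrt{2+2/n}$.
\end{corollary}

\begin{proof}
Points on a common facet have ratio $1$, and all other pairs are covered by Lemma~\ref{lem:ridge} after relabeling. For the lower bound take the barycenters $o_1,o_2$ and put $a=\frac1{n+1}$, so that $|o_1-o_2|=\sqrt2\,a$. Let $\gamma$ be a path in $\partial\Delta$ from $o_1$ to $o_2$. Let $\tau_1$ be the first time at which a coordinate other than $x_1$ vanishes, and $\tau_2$ the last time at which a coordinate other than $x_2$ vanishes. On $[0,\tau_1]$ the path lies in $F_1$, so $x_1=0$ there and $\tau_1\le\tau_2$; on $[\tau_2,1]$ it lies in $F_2$. By \eqref{eq:coord}, both $|o_1-\gamma(\tau_1)|$ and $|\gamma(\tau_2)-o_2|$ are at least $a\sqrt{1+1/n}$. So the ratio of $o_1,o_2$ is at least $2\sqrt{1+1/n}/\sqrt2$.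
\end{proof}

The second path is the shortcut through a third facet $F_l$. Projecting both points orthogonally to the hyperplane of $F_l$ does not increase their distance, but the segment from $z$ to its projection leaves $\partial\Delta$ in general. We therefore move $z$ inside $F_1$ to the ridge $F_1\cap F_l$ and check that the point reached differs from the projection by an error of relative order $1/n$.

\begin{lemma}\label{lem:third}
For each $l\ge3$ there is a facet path from $z$ to $w$ of length
\[
L_2\le E+\Bigl(1+\frac3{2n}\Bigr)(z_l+w_l).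
\]
\end{lemma}

\begin{proof}
Let
\[
\hat z=z-z_le_l+\frac{z_l}n\sum_{j\ne1,l}e_j\in F_1\cap F_l,\qquad \hat w=w-w_le_l+\frac{w_l}n\sum_{j\ne2,l}e_j\in F_2\cap F_l .
\]
The broken line $z,\hat z,\hat w,w$ has its segments in $F_1,F_l,F_2$. The outer segments have lengths $z_l\sqrt{1+1/n}\le z_l(1+\frac1{2n})$ and $w_l\sqrt{1+1/n}\le w_l(1+\frac1{2n})$. For the middle segment let $Qx=x+x_l\nu_l$, the orthogonal projection of $H$ onto $H\cap\{x_l=0\}$. The vector $\hat z-Qz$ has first coordinate $-\frac{z_l}{n+1}$, $l$-th coordinate $0$, and its other $n$ coordinates equal $\frac{z_l}n-\frac{z_l}{n+1}=\frac{z_l}{n(n+1)}$. Hence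
\[
|\hat z-Qz|^2=z_l^2\Bigl[\frac1{(n+1)^2}+\frac1{n(n+1)^2}\Bigr]=\frac{z_l^2}{n(n+1)}\le\frac{z_l^2}{n^2},
\]
and $|\hat w-Qw|\le w_l/n$ by the same computation with the index $2$ in place of $1$. Since $|Qz-Qw|\le E$, we get $|\hat z-\hat w|\le E+\frac1n(z_l+w_l)$. Adding the three lengths gives the claim.
\end{proof}

Finally, the first-order gain in the chord.

\begin{lemma}\label{lem:chord}
$|f_\kappa(z)-f_\kappa(w)|^2\ge E^2+2\kappa(b\mu+a\mu')$.
\end{lemma}

\begin{proof}
We have $f_\kappa(z)-f_\kappa(w)=(z-w)+\kappa(\mu\nu_1-\mu'\nu_2)$. By \eqref{eq:normal}, $\langle z-w,\nu_1\rangle=-\alpha(0-b)=\alpha b$ and $\langle z-w,\nu_2\rangle=-\alpha a$. So the squared norm is $E^2+2\kappa\alpha(b\mu+a\mu')+\kappa^2|\mu\nu_1-\mu'\nu_2|^2$, and $\alpha\ge1$.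
\end{proof}

\section{Distortion below $\sqrt2$}\label{sec:upper}

Measure lengths in units of $E$, so that $a^2+b^2+t^2=1$, and fix two thresholds $\tau,\mu_0>0$. A pair with $2ab\le1-\tau^2$ is far from symmetric, and Lemma~\ref{lem:ridge} alone suffices. A pair with $2ab>1-\tau^2$ has $t<\tau$ and $a+b>\sqrt{2(1-\tau^2)}$. If moreover $\mu,\mu'\ge\mu_0$, the chord grows by Lemma~\ref{lem:chord}. If instead $\mu<\mu_0$, then $z$ is close to a third facet, and $w$ is close to \emph{the same} facet because $t$ is small; Lemma~\ref{lem:third} applies. For $n\to\infty$ the resulting bounds for the squared ratio are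
\[
(1+\kappa^2)(2-\tau^2),\qquad\frac{2(1+\kappa^2)}{1+2\kappa\mu_0\sqrt{2(1-\tau^2)}},\qquad(1+\kappa^2)(1+2\mu_0+\tau)^2 .
\]
If $2\mu_0+\tau<\sqrt2-1$, all three are less than $2$ for small $\kappa>0$. We take $\tau^2=0.05$, $\mu_0=0.085$ and $\kappa=\frac1{10}$, and keep the terms in $1/n$.

\begin{proposition}\label{prop:bound}
For every $n\ge1$, $\delta(A_{1/10})^2\le\max\{B_1(n),B_2(n),B_3(n)\}$, where
\[
B_1(n)=1.01\Bigl(1.95+\frac{1.9}n\Bigr),\qquad B_2(n)=\frac{1.01}{1.0234}\Bigl(2+\frac2n\Bigr),
\]
\[
B_3(n)=1.01\Bigl(1+0.3937\Bigl(1+\frac3{2n}\Bigr)\Bigr)^2 .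
\]
\end{proposition}

\begin{proof}
Let $f=f_{1/10}$, let $z\ne w$ be points of $\partial\Delta$, and let $R$ be the ratio of the pair $f(z),f(w)$ in $A_{1/10}$. Here $1+\kappa^2=1.01$. If $z$ and $w$ lie on a common facet, then \eqref{eq:lift} for the segment and Lemma~\ref{lem:metric}(i) give $R^2\le1.01\le B_1(n)$.

Otherwise relabel so that $z\in F_1$ and $w\in F_2$, and, exchanging the two points together with the labels $1,2$ if necessary, so that $\mu\le\mu'$. The inequalities of Section~\ref{sec:estimates} are homogeneous in lengths. We divide $a,b,t,\mu,\mu'$, the coordinates $z_l,w_l$, the lengths $L_1,L_2$ and the chord $C=|f(z)-f(w)|$ by $E$ and keep the names. Then $a^2+b^2+t^2=1$, $C\ge1$ by Lemma~\ref{lem:metric}(i), and $R^2\le1.01\,L^2/C^2$ for $L=L_1,L_2$ by \eqref{eq:lift}.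

\emph{Case 1: $2ab\le0.95$.} Lemma~\ref{lem:ridge} gives $L_1^2\le1+0.95(1+\frac2n)=1.95+\frac{1.9}n$, so $R^2\le B_1(n)$.

\emph{Case 2: $2ab>0.95$.} Then $t^2=1-a^2-b^2\le1-2ab<0.05$, so $t<0.2237$. Also $a+b\ge2\sqrt{ab}>\sqrt{1.9}>1.378$, and $a>0.475$ because $b\le1$.

\emph{Case 2a: $\mu\ge0.085$.} Then $\mu'\ge0.085$ as well, and $b\mu+a\mu'\ge0.085\cdot1.378>0.117$. Lemma~\ref{lem:chord} gives $C^2\ge1+0.2\cdot0.117=1.0234$, and Lemma~\ref{lem:ridge} gives $L_1^2\le2+\frac2n$. So $R^2\le B_2(n)$.

\emph{Case 2b: $\mu<0.085$.} Since $z_2=a>0.475$, the minimum $\mu=\min_{j\ne1}z_j$ is attained at some $l\ge3$. Then $|z_l-w_l|\le t$ gives $z_l+w_l\le2\mu+t<0.17+0.2237=0.3937$, and Lemma~\ref{lem:third} yields $R^2\le B_3(n)$.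
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:upper}]
By Lemmas~\ref{lem:convex} and~\ref{lem:metric}, the union of $\Delta$ and the pyramids is a convex polytope whose boundary is the embedded sphere $\Sigma_n=A_{1/10}$. The $B_i$ decrease in $n$, so for $n\ge80$
\begin{align*}
B_1(n)&\le1.01\cdot1.97375<1.994,\\
B_2(n)&\le\frac{1.01\cdot2.025}{1.0234}=\frac{2.04525}{1.0234}<1.999,\\
B_3(n)&\le1.01\,(1+0.3937\cdot1.01875)^2<1.01\cdot1.4012^2<1.984 .
\end{align*}
Proposition~\ref{prop:bound} gives $\delta(\Sigma_n)^2\le1.999$. As $n\to\infty$, the three bounds tend to $1.01\cdot1.95=1.9695$, to $2.02/1.0234<1.97382$ and to $1.01\cdot1.3937^2<1.963$. All three limits are less than $1.405^2=1.974025$.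
\end{proof}

The hypothesis $n\ge80$ enters only in these numerical evaluations. The tightest one is $B_2$, where the gain in the chord has to compensate both the factor $1+\kappa^2$ and the excess $2/n$ of the simplex.

\section{All larger values}\label{sec:values}

Theorem~\ref{thm:values} follows from the intermediate value theorem once we deform $\Sigma_n$ so that the distortion varies continuously and becomes unbounded. Continuity comes from maps that are almost isometric.

\begin{lemma}\label{lem:bilip}
Let $\psi:A\to A'$ be a bijection between path-connected subsets of $\mathbb{R}^m$ with $c|p-q|\le|\psi(p)-\psi(q)|\le C|p-q|$, where $0<c\le C$. Then $\frac cC\,\delta(A)\le\delta(A')\le\frac Cc\,\delta(A)$.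
\end{lemma}

\begin{proof}
We have $d_{A'}(\psi(p),\psi(q))\le C\,d_A(p,q)\le C\,\delta(A)|p-q|\le\frac Cc\,\delta(A)|\psi(p)-\psi(q)|$. Apply the same to $\psi^{-1}$, whose constants are $1/C$ and $1/c$.
\end{proof}

To make the distortion large we flatten: opposite points on the top and the bottom of a thin convex body are close, but a path between them must go around the rim.

\begin{lemma}\label{lem:flat}
Let $K\subset\mathbb{R}^n\times\mathbb{R}$ be a compact convex set with nonempty interior, and let $T_s(y,u)=(y,su)$ for $0<s\le1$. Then $\delta(T_s\,\partial K)\to\infty$ as $s\to0$.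
\end{lemma}

\begin{proof}
Let $\pi(y,u)=y$, let $D$ be the interior of $\pi(K)$, and let $y_0$ be the projection of an interior point of $K$. Then $y_0\in D$, and the distance $\ell$ from $y_0$ to $\mathbb{R}^n\setminus D$ is positive. For $y\in\pi(K)$ the fiber of $K$ over $y$ is an interval $[u^-(y),u^+(y)]$. The function $u^+$ is concave and $u^-$ is convex, so both are continuous on the open set $D$. The width $u^+-u^-$ is concave, nonnegative, and positive at $y_0$. Every $y\in D$ is of the form $(1-\sigma)y'+\sigma y_0$ with $y'\in\pi(K)$ and $\sigma\in(0,1]$, so the width is positive on $D$. By continuity, points $(y,u)$ with $y\in D$ and $u^-(y)<u<u^+(y)$ are interior to $K$. Hence the continuous function $u-\frac12(u^+(y)+u^-(y))$ has no zero on $\partial K\cap\pi^{-1}(D)$. It is positive at $p=(y_0,u^+(y_0))$ and negative at $q=(y_0,u^-(y_0))$, so every path $\gamma$ in $\partial K$ from $p$ to $q$ leaves $\pi^{-1}(D)$, and $\pi\circ\gamma$ has length at least $2\ell$. A path in $T_s\,\partial K$ from $T_sp$ to $T_sq$ has the form $T_s\circ\gamma$, with the same projection,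 and $\pi$ is $1$-Lipschitz. Therefore $\delta(T_s\,\partial K)\ge2\ell/(s|p-q|)$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:values}]
Let $K$ be the polytope of Theorem~\ref{thm:upper}, so $\partial K=\Sigma_n$. Each $T_s\Sigma_n$ is an embedded $n$-sphere in $\mathbb{R}^{n+1}\subset\mathbb{R}^{n+k}$. The map $T_{s'}T_s^{-1}$ satisfies the hypothesis of Lemma~\ref{lem:bilip} with $C/c=\max(s/s',s'/s)$. Hence $s\mapsto\delta(T_s\Sigma_n)$ is finite and continuous on $(0,1]$. It equals $\delta(\Sigma_n)$ at $s=1$ and tends to $\infty$ as $s\to0$ by Lemma~\ref{lem:flat}, so it takes every value in $[\delta(\Sigma_n),\infty)$. This interval contains $\sqrt2$ by Theorem~\ref{thm:upper}.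
\end{proof}

\begin{remark}
For $n\ge80$ the value $\sqrt2$ also occurs in the family $A_\kappa$. By Lemmas~\ref{lem:metric}(ii) and~\ref{lem:ridge}, $|\omega(z)-\omega(w)|\le\sqrt{2+2/n}\,|z-w|\le2|z-w|$ on $\partial\Delta$. For $\psi=f_\kappa\circ f_{\kappa'}^{-1}$, $p=f_{\kappa'}(z)$ and $q=f_{\kappa'}(w)$, Lemma~\ref{lem:metric}(i) then gives
\[
\bigl|(\psi(p)-\psi(q))-(p-q)\bigr|=|\kappa-\kappa'|\,|\omega(z)-\omega(w)|\le2|\kappa-\kappa'|\,|p-q| .
\]
By Lemma~\ref{lem:bilip}, $\kappa\mapsto\delta(A_\kappa)$ is continuous on $[0,\frac1{10}]$. It equals $\sqrt{2+2/n}>\sqrt2$ at $\kappa=0$ by Corollary~\ref{cor:simplex} and is less than $\sqrt2$ at $\kappa=\frac1{10}$.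
\end{remark}

\section{The lower bound}\label{sec:lower}

Let $A\subset\mathbb{R}^m$ be an embedded $n$-sphere. The plan is to find an open ball that is disjoint from $A$ and is touched by $A$ from all sides. Two of the touching points are then seen from the center under a large angle, and a path in $A$ between them must go around the ball, as on a round sphere.

\subsection*{Critical points of the distance function}
Let $d(x)=\operatorname{dist}(x,A)$, a $1$-Lipschitz function with compact sublevel sets, and let $\Gamma(x)=\{g\in A:|x-g|=d(x)\}$ be the nonempty compact set of nearest points. By continuity of $d$,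
\begin{equation}\label{eq:closed}
y_i\to x,\quad g_i\in\Gamma(y_i),\quad g_i\to g\quad\Longrightarrow\quad g\in\Gamma(x).
\end{equation}
We call $x\in\mathbb{R}^m\setminus A$ \emph{critical} if $x$ lies in the convex hull $\operatorname{conv}\Gamma(x)$. Recall Carath\'eodory's theorem: every point of the convex hull of a set $Z\subset\mathbb{R}^m$ is a convex combination of at most $m+1$ points of $Z$; in particular the convex hull of a compact set is compact. At a point that is not critical, all nearest points lie on one side, and this persists nearby.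

\begin{lemma}\label{lem:direction}
If $x\notin A$ is not critical, there are a vector $v\neq0$ and an open neighborhood $N\subset\mathbb{R}^m\setminus A$ of $x$ with $\langle v,g-y\rangle\ge\frac12|v|^2$ for all $y\in N$ and $g\in\Gamma(y)$.
\end{lemma}

\begin{proof}
Let $x+v$ be the nearest point to $x$ in $\operatorname{conv}\Gamma(x)$; then $v\ne0$, and \eqref{eq:proj} gives $\langle g-x-v,-v\rangle\le0$, that is, $\langle v,g-x\rangle\ge|v|^2$, for $g\in\Gamma(x)$. If no $N$ existed, there would be $y_i\to x$ and $g_i\in\Gamma(y_i)$ with $\langle v,g_i-y_i\rangle<\frac12|v|^2$. A subsequence of $g_i$ converges in the compact set $A$, by \eqref{eq:closed} to some $g\in\Gamma(x)$, and $\langle v,g-x\rangle\le\frac12|v|^2$, a contradiction.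
\end{proof}

In codimension one a critical point is easy to find. By the Jordan--Brouwer separation theorem the complement of $A$ has a bounded component, and $d$ has a local maximum at the center $x$ of a largest ball in it. If $x$ were not critical, then for $y=x-hv$ with small $h>0$ and $g\in\Gamma(y)$ we would have $d(x)^2\le|x-g|^2=d(y)^2-2h\langle v,g-y\rangle+h^2|v|^2\le d(y)^2-h(1-h)|v|^2<d(y)^2$. In higher codimension this argument is not available. For the unit circle in $\mathbb{R}^2\times\{0\}\subset\mathbb{R}^3$ the origin is critical, but $d(0,0,u)=\sqrt{1+u^2}$, so it is not a local maximum. Instead we show that without critical points one can flow a large region down to $A$ and thereby contract $A$ in itself.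

\begin{proposition}\label{prop:critical}
There is a critical point $x\in\mathbb{R}^m\setminus A$.
\end{proposition}

\begin{proof}
Suppose that no point of $U=\mathbb{R}^m\setminus A$ is critical.

\emph{A vector field pointing toward $A$.} For $x\in U$ take $v_x$ and $N_x$ from Lemma~\ref{lem:direction}. Let $(\phi_x)_{x\in U}$ be a smooth partition of unity on $U$ subordinate to the cover $(N_x)$, and put $V=\sum_x\phi_xv_x$. At each $y\in U$ the vector $V(y)$ is a convex combination of vectors $v_x$ with $y\in N_x$, so
\begin{equation}\label{eq:field}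
\langle V(y),g-y\rangle>0\qquad(y\in U,\ g\in\Gamma(y)).
\end{equation}

\emph{A retraction near $A$.} We have no control of $V$ close to $A$, which is only a topological sphere. So we stop the flow near $A$ and finish with a retraction. Let $\iota:A\to S^n\subset\mathbb{R}^{n+1}$ be a homeomorphism. By Tietze's extension theorem, applied to each coordinate, $\iota$ extends to a continuous map $J:\mathbb{R}^m\to\mathbb{R}^{n+1}$. On the open set $O=\{J\ne0\}\supset A$ the map $r=\iota^{-1}(J/|J|)$ is continuous, takes values in $A$, and fixes $A$ pointwise. Since $A$ is compact, there are $\varepsilon>0$ with $\{d\le\varepsilon\}\subset O$ and $M>\varepsilon$ with $\operatorname{conv}A\subset\{d\le M\}$.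

\emph{The flow.} Let $\chi:\mathbb{R}\to[0,1]$ be Lipschitz with $\chi=0$ on $(-\infty,\varepsilon/2]$ and $\chi=1$ on $[\varepsilon,\infty)$. Put $X=\chi(d)V$ on $U$ and $X=0$ on $A$. Then $X$ is locally Lipschitz on $\mathbb{R}^m$, since it vanishes on the open set $\{d<\varepsilon/2\}$ and is a product of locally Lipschitz maps on $U$. Recall that such a field has unique integral curves, which depend continuously on the initial point, and that an integral curve that stays in a compact set exists for all positive times. The set of pairs $(y,g)$ with $\varepsilon\le d(y)\le M$ and $g\in\Gamma(y)$ is compact by \eqref{eq:closed}, so \eqref{eq:field} gives $\eta>0$ with $\langle V(y),g-y\rangle\ge\eta|g-y|$ on it.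

Let $x(\tau)$ be an integral curve of $X$. If it meets $A$, it is constant. Otherwise fix $\tau$ and $g\in\Gamma(x(\tau))$; as $h\downarrow0$,
\[
d(x(\tau+h))\le|x(\tau+h)-g|=d(x(\tau))-h\,\frac{\langle X(x(\tau)),\,g-x(\tau)\rangle}{|g-x(\tau)|}+o(h).
\]
The function $\tau\mapsto d(x(\tau))$ is locally Lipschitz, hence differentiable almost everywhere and the integral of its derivative. By the last display this derivative is at most $0$, and at most $-\eta$ while $\varepsilon\le d(x(\tau))\le M$. So $d$ is nonincreasing along integral curves, the compact set $\{d\le M\}$ is forward invariant, and the flow $\Phi_\tau$ is defined on it for all $\tau\ge0$. Let $\tau_0=M/\eta$. A curve starting in $\{d\le M\}$ with $d>\varepsilon$ on $[0,\tau_0]$ would have $d(x(\tau_0))\le M-\eta\tau_0=0$, which is absurd. Hence $\Phi_{\tau_0}$ maps $\{d\le M\}$ into $\{d\le\varepsilon\}\subset O$, and it fixes $A$ pointwise.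

\emph{The contradiction.} Fix $p_0\in A$. The maps $p\mapsto r\bigl(\Phi_{\tau_0}((1-\sigma)p+\sigma p_0)\bigr)$, $0\le\sigma\le1$, are defined because $\operatorname{conv}A\subset\{d\le M\}$, and they form a homotopy of maps $A\to A$ from the identity to a constant. But $S^n$ is not contractible.
\end{proof}

The hypothesis that $A$ is a sphere is used only here, for the retraction and for non-contractibility. Some such hypothesis is needed: a compact convex set has distortion $1$ and no critical point, since $\Gamma(x)$ is a single point of the set.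

\subsection*{A large angle}
At a critical point the directions to the nearest points balance, and balanced unit vectors cannot all be close to each other.

\begin{lemma}\label{lem:angle}
Let $u_1,\dots,u_N\in\mathbb{R}^m$ be unit vectors with $N\le m+1$, and let $\lambda_i>0$ with $\sum_i\lambda_i=1$ and $\sum_i\lambda_iu_i=0$. Then $\langle u_i,u_j\rangle\le-\frac1m$ for some $i\ne j$.
\end{lemma}

\begin{proof}
We have $N\ge2$, since $u_1\ne0$. Put $\Lambda=\sum_i\lambda_i^2$. Then $\sum_{i\ne j}\lambda_i\lambda_j=1-\Lambda$, and $\Lambda\ge\frac1N\ge\frac1{m+1}$ by the Cauchy--Schwarz inequality. If $\langle u_i,u_j\rangle>-\frac1m$ for all $i\ne j$, then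
\[
0=\Bigl|\sum_i\lambda_iu_i\Bigr|^2>\Lambda-\frac1m(1-\Lambda)=\frac{(m+1)\Lambda-1}m\ge0,
\]
a contradiction.
\end{proof}

The constant cannot be improved: for $m=n+1$ the $m+1$ unit normals $\nu_i/\sqrt\alpha$ of Section~\ref{sec:construction} have sum $0$ and pairwise inner products $-\frac1m$.

\begin{proof}[Proof of Theorem~\ref{thm:lower}]
Let $x$ be a critical point and $R=d(x)>0$. By Carath\'eodory's theorem, $x=\sum_{i=1}^N\lambda_ig_i$ with $g_i\in\Gamma(x)$, $\lambda_i>0$, $\sum_i\lambda_i=1$ and $N\le m+1$. The unit vectors $u_i=(g_i-x)/R$ satisfy $\sum_i\lambda_iu_i=0$. By Lemma~\ref{lem:angle}, two of the points, say $g$ and $g'$, are seen from $x$ under an angle $\theta\in[\theta_m,\pi]$, and $|g-g'|=2R\sin(\theta/2)$.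

Let $K$ be the closed ball of radius $R$ about $x$. The set $A$ does not meet the interior of $K$, and outside the interior $P_K$ is the radial projection onto the sphere $\partial K$. So $P_K$ maps a path in $A$ from $g$ to $g'$ to a path in $\partial K$ from $g$ to $g'$ that is not longer, and a path in $\partial K$ between these points has length at least $R\theta$. Hence $d_A(g,g')\ge R\theta$. The function $y/\sin y$ is strictly increasing on $(0,\pi/2]$, because $\sin y-y\cos y>0$ there, and $\theta_m>\pi/2$. Therefore
\[
\delta(A)\ge\frac{\theta/2}{\sin(\theta/2)}\ge\frac{\theta_m/2}{\sin(\theta_m/2)}>\frac{\pi/4}{\sin(\pi/4)}=\frac\pi{2\sqrt2}.\qedhere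
\]
\end{proof}

The bound decreases with $m$ and tends to $\pi/(2\sqrt2)$, since $\theta_m$ decreases to $\pi/2$. For $m=2$ we have $\theta_2=2\pi/3$ and the bound is $2\pi/(3\sqrt3)<\pi/2$, so by (a) it is not sharp for circles in the plane.

\begin{thebibliography}{1}

\bibitem{BSZ}
Sebastian Baader, Luca Studer, Roger Z\"ust,
\emph{Distortion of spheres and surfaces in space},
arXiv:1904.07824 (2019).

\end{thebibliography}
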